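# The fewest components a stopping player can be held to on maximal $k$-degenerate graphs

## The lower limit is $\frac1{4k}$

Fix an integer $k\ge1$ throughout. The vertices of a known graph $G$ are revealed one at a time in uniformly random order, and a player stops the process when she likes. She is paid the number of connected components of the part revealed so far. Let $f(G)$ be her best expected payoff divided by the number of vertices $|G|$, and let $\mathcal F_k$ be the family of maximal $k$-degenerate graphs. Precise definitions follow the statement.

**Theorem 1.**

(i) For every $k$-degenerate graph $G$ on $n\ge 1$ vertices (maximal or not) there is a deterministic time $t_0$, depending only on $n$ and $k$, with $\mathbb E_\sigma CC(\sigma,t_0)\ge\frac n{4k}+\frac12$. Hence $f(G)>\frac1{4k}$.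

(ii) There are graphs $G_n\in\mathcal F_k$ with $|G_n|=n$, for all large $n$, such that
$$\mathbb E_\sigma\max_t CC(\sigma,t)\le\Big(\frac1{4k}+o(1)\Big)n .$$

(iii) Consequently
$$\liminf_{G\in\mathcal F_k,\ |G|\to\infty}\frac{\max_{\mathcal A}CC_G(\mathcal A)}{|G|}=\frac1{4k},\qquad\text{and also}\qquad \lim_{n\to\infty}\ \min_{G\in\mathcal F_k,\ |G|=n} f(G)=\frac1{4k}.$$

The determination of the lower limit is a question whose source is Michał Lasoń, "Optimal stopping for many connected components in a graph", arXiv:2001.07870 (2020). Now the words.

**Definition (degeneracy).** A graph is *$k$-degenerate* if every subgraph of it has a vertex of degree at most $k$. It is *maximal $k$-degenerate* if it is $k$-degenerate and adding any new edge between two non-adjacent vertices destroys $k$-degeneracy. The family of these graphs is $\mathcal F_k$.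

For $k=1$, the $1$-degenerate graphs are the forests, and $\mathcal F_1$ is the family of trees. If we repeatedly delete a vertex of degree at most $k$ and list the vertices in reverse order of deletion, we get an order in which every vertex has at most $k$ *earlier* neighbours. Conversely, such an order certifies $k$-degeneracy, because the last vertex of any subgraph has degree at most $k$ in it.

**Definition (the game).** Let $G$ have $n$ vertices and let $\sigma$ be a uniformly random order of them. For a set $S$ of vertices let $CC(S)$ be the number of components of the induced subgraph $G[S]$, and put $CC(\sigma,t)=CC(\{\sigma(1),\dots,\sigma(t)\})$. A *stopping algorithm* $\mathcal A$ knows $G$ and chooses a time $\mathcal A(\sigma)\in\{1,\dots,n\}$ without looking ahead: if $(\sigma(1),\dots,\sigma(\mathcal A(\sigma)))=(\tau(1),\dots,\tau(\mathcal A(\sigma)))$, then $\mathcal A(\tau)=\mathcal A(\sigma)$. Its score is $CC_G(\mathcal A)=\mathbb E_\sigma CC(\sigma,\mathcal A(\sigma))$, and $f(G)=\max_{\mathcal A}CC_G(\mathcal A)/|G|$.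

"Stop at time $7$" is a stopping algorithm, and so is "stop as soon as two components are visible, or at time $n$". "Stop at the time when $CC(\sigma,t)$ is largest" is not one in general, since it needs the future. A player who may do that is *clairvoyant*, and her expected payoff is $\mathbb E_\sigma\max_tCC(\sigma,t)$. Since $CC(\sigma,\mathcal A(\sigma))\le\max_tCC(\sigma,t)$ for every $\sigma$,
$$\max_{\mathcal A}CC_G(\mathcal A)\le\mathbb E_\sigma\max_t CC(\sigma,t). \tag{1}$$

So part (i) says that a player who fixes her time in advance always gets more than $\frac n{4k}$, and part (ii) says that on some graphs even clairvoyance gains only $o(n)$ over that. Part (iii) follows from (i), (ii) and (1): every $f(G)$ exceeds $\frac1{4k}$, while $f(G_n)\le\frac1{4k}+o(1)$.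

For comparison, the upper limit is known:
$$\limsup_{G\in\mathcal F_k,\ |G|\to\infty}f(G)=c_k:=\frac{k^k}{(k+1)^{k+1}}, \tag{2}$$
and for $k$-trees, which belong to $\mathcal F_k$, the ratio converges to $c_k$. We use (2) as a black box, in the proof of Theorem 2 only. Two refinements will be proved at the end.

**Theorem 2.** The set of limit points of $f(G)$ as $|G|\to\infty$, $G\in\mathcal F_k$, is exactly the interval $\left[\frac1{4k},\,c_k\right]$.

**Theorem 3.**

(a) If $G_n$ are $k$-degenerate, $|G_n|\to\infty$ and $f(G_n)\to\frac1{4k}$, then for every fixed $\ell$ the maximum number of pairwise edge-disjoint cycles of length at most $\ell$ in $G_n$ is $o(|G_n|)$.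

(b) Conversely, let $G_n$ be $k$-degenerate, $|G_n|\to\infty$, and suppose that for each fixed $\rho$ all but $o(|G_n|)$ vertices have $\rho$-ball isomorphic to the $\rho$-ball of the $2k$-regular tree. Then $f(G_n)\to\frac1{4k}$.

## Trees, stars and squares of paths by hand

**The case $k=1$.** Let $G$ be a tree on $n\ge2$ vertices. Every induced subgraph is a forest, so its number of components is exactly vertices minus edges. Each of the $n-1$ edges is active at time $t$ with probability $\frac{t(t-1)}{n(n-1)}$. Hence for every tree
$$\mathbb E\,CC(\sigma,t)=t-(n-1)\frac{t(t-1)}{n(n-1)}=\frac{t(n+1-t)}n,$$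
which is about $\frac n4$ at $t\approx\frac n2$. Here $\frac1{4k}=c_1=\frac14$, so for $k=1$ the upper and lower limits agree.

**Clairvoyance can be worth a lot.** Take the star on $n\ge 2$ vertices. If its centre arrives at time $T$, then $CC(\sigma,t)=t$ for $t<T$ and $CC(\sigma,t)=1$ for $t\ge T$. So $\max_tCC(\sigma,t)=\max(T-1,1)$. As $T$ is uniform on $\{1,\dots,n\}$, the clairvoyant player earns $\frac1n\big(1+\frac{n(n-1)}2\big)=\frac{n-1}2+\frac1n$ on average, about twice the $\frac n4$ above. The clairvoyant bound in Theorem 1(ii) is therefore a real property of the graphs $G_n$.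

**The square of a path, $k=2$.** Take vertices $1,\dots,n$ with $a,b$ adjacent iff $1\le|a-b|\le2$. Make each vertex active independently with probability $p$. A vertex $a\ge3$ is the leftmost vertex of a component iff it is active and $a-1,a-2$ are not. So the expected number of components is
$$p(1-p)^2n+O(1)=(p-2p^2+p^3)\,n+O(1).$$
The maximum over $p$ is at $p=\frac13$, with value $\frac4{27}n=c_2n$, up to $O(1)$. Read the three terms on the right: $pn$ counts active vertices, $2p^2n$ counts active edges, and $p^3n$ counts active triangles $\{a,a+1,a+2\}$. At $p=\frac14$ the first two terms give $\frac18n=\frac n{4k}$, and the triangles add $\frac1{64}n$. Short cycles make the component count larger than vertices minus edges. To hold the player down we should avoid them.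

## Vertices minus edges: the lower bound

**Step 1: a bound at a fixed time.** *Purpose: reduce the lower bound to maximizing a parabola.* The case $n=1$ is immediate, since $CC=1\ge\frac1{4k}+\frac12$. Let $n\ge2$. In an order where each vertex has at most $k$ earlier neighbours, the first vertex has none, so $e(G)\le k(n-1)$. Any graph has at least (vertices $-$ edges) components, because each added edge merges at most two components. An edge is active at time $t$ with probability $\frac{t(t-1)}{n(n-1)}$. Therefore
$$\mathbb E\,CC(\sigma,t)\ \ge\ t-e(G)\frac{t(t-1)}{n(n-1)}\ \ge\ t-\frac{k\,t(t-1)}n=:h(t). \tag{3}$$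

**Step 2: choosing an integer time.** *Purpose: maximize $h$ and pay for rounding.* Write $h(t)=\frac{n+k}n\,t-\frac kn\,t^2$. Its maximum is at $t^*=\frac{n+k}{2k}$, with $h(t^*)=\frac{(n+k)^2}{4kn}$, and $h(t)=h(t^*)-\frac kn(t-t^*)^2$. Let $t_0$ be a nearest integer to $t^*$. Since $t^*=\frac12+\frac n{2k}$ lies strictly above $\frac12$ and is at most $\frac{n+1}2\le n$, we have $1\le t_0\le n$. As $|t_0-t^*|\le\frac12$,
$$h(t_0)\ge\frac{(n+k)^2}{4kn}-\frac k{4n}=\frac{(n+k)^2-k^2}{4kn}=\frac n{4k}+\frac12 .$$
"Stop at $t_0$" is a stopping algorithm, so $f(G)\ge\frac1{4k}+\frac1{2n}>\frac1{4k}$. This proves Theorem 1(i). $\blacksquare$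

## Why the Euler count does not give the upper bound

The *cycle rank* of a graph is edges $-$ vertices $+$ components, so
$$\text{components}=\text{vertices}-\text{edges}+\text{cycle rank}. \tag{4}$$
A natural plan for Theorem 1(ii) is to take $G\in\mathcal F_k$ with about $kn$ edges and very few short cycles, and to hope that the cycle rank of the active part is negligible.

This breaks down at high density, when $k\ge2$. Let each vertex be active with probability $p$, and let $e(G)=kn-O(1)$. Components are never negative in number, so by (4) the expected cycle rank is at least $(kp^2-p)n-O(1)$. For $p>\frac1k$ this is linear in $n$, *however large the girth is*. Forbidding short cycles does not forbid long ones, and past density $\frac1k$ they are forced. The clairvoyant player may stop at any density, so (4) alone does not control her.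

What gets past this point is to count components in another way, as
$$CC(S)=\sum_{v\in S}\frac1{|C_v|},$$
where $C_v$ is the component of $v$ in $G[S]$. A vertex in a large component contributes almost nothing, so only *small* components matter, and these can be recognized in a ball around $v$. If that ball is a piece of a regular tree, small components are trees and Euler's count is exact on them. Long cycles live only in large components, which we discard.

Which tree? A graph with about $kn$ edges has average degree about $2k$, so we compare with the $2k$-regular tree. We need an exact inequality on that tree, valid for *all* $p$, a transfer to finite graphs, and a graph in $\mathcal F_k$ that looks like this tree almost everywhere.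

## Finite clusters in the regular tree

Let $d\ge2$, let $T=T_d$ be the infinite $d$-regular tree and $o$ a vertex. Each vertex is active independently with probability $p\in[0,1]$; let $A$ be the active set. For $v\in A$ let $C_v$ be the component of $v$ in $T[A]$. Put
$$\kappa(p)=\mathbb E\left[\frac{\mathbf 1_{o\in A,\ |C_o|<\infty}}{|C_o|}\right],$$
the number of finite components per vertex.

**Lemma 4.** $\kappa(p)\le\frac1{2d}$ for all $p\in[0,1]$.

For $d=2$ this can be seen directly. On the two-way infinite path with $p<1$ all components are finite almost surely, and counting each by its left end gives $p(1-p)\le\frac14$. For $p=1$ we have $\kappa=0$.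

*Proof.* Let $E$ be the event that $o\in A$ and $|C_o|<\infty$.

**Step 1: Euler's formula on finite clusters.** *Purpose: replace $1/|C_o|$ by quantities at $o$.* A finite $C_o$ is a tree, so it has $|C_o|-1$ edges, that is, $\frac1{|C_o|}=1-\frac{e(C_o)}{|C_o|}$. Thus $\kappa(p)=\mathbb P(E)-\mathbb E\big[\mathbf 1_E\,e(C_o)/|C_o|\big]$.

**Step 2: moving the average to the root.** *Purpose: show that*
$$\mathbb E\left[\mathbf 1_E\frac{e(C_o)}{|C_o|}\right]=\frac12\,\mathbb E\big[\mathbf 1_E\deg_{C_o}(o)\big]. \tag{5}$$
Since $e(C_o)=\frac12\sum_{u\in C_o}\deg_{C_o}(u)$, the left side is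
$$\sum_u\mathbb E\left[\mathbf 1_{u\in C_o,\ |C_o|<\infty}\frac{\deg_{C_o}(u)}{2|C_o|}\right]=\sum_u\mathbb E\left[\mathbf 1_{o\in C_u,\ |C_u|<\infty}\frac{\deg_{C_u}(o)}{2|C_u|}\right].$$
All terms are nonnegative, so sums and expectations may be exchanged. The equality holds term by term, because for each $u$ there is an automorphism of $T$ swapping $o$ and $u$, and automorphisms preserve the law of $A$. To see the automorphism, let $o=x_0,\dots,x_m=u$ be the path. Removing its edges leaves rooted trees hanging at the $x_i$, whose shape depends only on the number of path neighbours of $x_i$. So the trees at $x_i$ and $x_{m-i}$ are isomorphic, and the reversal $x_i\mapsto x_{m-i}$ extends to $T$. On the event $o\in C_u$ we have $C_u=C_o$, so the right side is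
$$\mathbb E\Big[\mathbf 1_E\sum_{u\in C_o}\frac{\deg_{C_o}(o)}{2|C_o|}\Big]=\frac12\mathbb E\big[\mathbf 1_E\deg_{C_o}(o)\big].$$

**Step 3: independent branches.** *Purpose: compute both terms.* For a neighbour $w$ of $o$, the branch at $o$ towards $w$ is the component of $T-o$ containing $w$. Let $\eta$ be the probability that the active component of $w$ inside this branch is finite; if $w\notin A$ it is empty, hence finite. By symmetry $\eta$ is the same for every vertex and every neighbour. If $o$ is active, $C_o$ is finite iff all $d$ independent branches at $o$ are finite in this sense, so $\mathbb P(E)=p\,\eta^d$. If $o$ and a neighbour $w$ are both active, $C_o$ is finite iff the $d-1$ other branches at $o$ and the $d-1$ other branches at $w$ are. Summing over the $d$ neighbours, $\mathbb E[\mathbf 1_E\deg_{C_o}(o)]=d\,p^2\eta^{2(d-1)}$. Therefore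
$$\kappa(p)=p\,\eta^d-\frac d2\,p^2\eta^{2(d-1)}=\eta x-\frac d2x^2,\qquad x=p\,\eta^{d-1}\ge0. \tag{6}$$

**Step 4: one variable.** *Purpose: finish without knowing $\eta$.* Since $\eta\le1$ and $x\ge0$, $\kappa(p)\le x-\frac d2x^2\le\frac1{2d}$, the maximum of the parabola being at $x=\frac1d$. $\square$

The variable $x$ matters. The bound with $\eta$ replaced by $1$ everywhere, $\kappa(p)\le p-\frac d2p^2$, is false for $\frac2d<p<1$: the right side is negative there, while $\kappa(p)\ge0$. The substitution absorbs $p$ and all but one factor $\eta$ into $x$, so the region with infinite clusters needs no separate treatment. The lemma is sharp: at $p=\frac1d$ the expected size of the active component in a branch is $\sum_{i\ge0}p\,(p(d-1))^i=\frac p{1-p(d-1)}=1$, so $\eta=1$, $x=\frac1d$ and $\kappa=\frac1{2d}$. With $d=2k$ the bound is $\frac1{4k}$.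

## From the tree to finite graphs that resemble it

**Definition ($\rho$-good).** Let $B_\rho(v)$ be the set of vertices at distance at most $\rho$ from $v$. A vertex $v$ of $G$ is *$\rho$-good* (for $d$) if $G[B_\rho(v)]$, rooted at $v$, is isomorphic to the $\rho$-ball of $T_d$ rooted at $o$.

On a long path with $d=2$, for instance, the vertices that are not $\rho$-good are the $\rho$ vertices nearest to each end. If $v$ is $(r+1)$-good, then every vertex at distance at most $r$ from $v$ has degree exactly $d$ in $G$, because all its neighbours lie in $B_{r+1}(v)$. Also, $v$ is then $r$-good.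

We recall two facts.

* *Efron–Stein inequality.* If $X$ is a square-integrable function of independent variables $\xi_1,\dots,\xi_n$, and $X^{(i)}$ is obtained by replacing $\xi_i$ with an independent copy, then $\operatorname{Var}X\le\frac12\sum_i\mathbb E(X-X^{(i)})^2$.
* *A crude maximum.* For square-integrable $Y_1,\dots,Y_L$,
$$\mathbb E\max_jY_j\le\max_j\mathbb EY_j+\sum_j\sqrt{\operatorname{Var}Y_j}, \tag{7}$$
because $\max_jY_j\le\max_j\mathbb EY_j+\sum_j|Y_j-\mathbb EY_j|$ and $\mathbb E|Y-\mathbb EY|\le\sqrt{\operatorname{Var}Y}$ by Cauchy–Schwarz.

**Proposition 5.** Let $d\ge2$, $r,L\ge1$ be integers and $M=\sum_{i=0}^rd^i$. Let $G$ have $n$ vertices, of which at most $b$ are not $(r+1)$-good. Then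
$$\mathbb E_\sigma\max_tCC(\sigma,t)\le\frac n{2d}+\frac n{r+1}+\frac nL+b+L(M+1)\sqrt n .$$

*Proof.*

**Step 1: continuous time.** *Purpose: make activations independent.* Give the vertices independent uniform times $U_v\in[0,1]$ and let $\sigma$ list the vertices by increasing $U_v$. Almost surely there are no ties, and $\sigma$ is uniform. Put $A_p=\{v:U_v\le p\}$. The set $\{\sigma(1),\dots,\sigma(t)\}$ equals $A_p$ for $p=U_{\sigma(t)}$, so $\max_tCC(\sigma,t)\le\sup_{p}CC(A_p)$.

**Step 2: finitely many densities.** *Purpose: replace the supremum by a maximum over $L$ values.* Adding one vertex raises $CC$ by at most $1$. So for $p\in[\frac{j-1}L,\frac jL]$,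
$$CC(A_p)\le CC(A_{(j-1)/L})+N_j,\qquad N_j=\#\Big\{v:\frac{j-1}L<U_v\le\frac jL\Big\}.$$

**Step 3: a local upper bound.** *Purpose: bound $CC(A_p)$ by a sum of terms, each depending on one ball.* For $v\in A_p$ let $C_v$ be its component in $G[A_p]$, and let $C_v^r\subseteq C_v$ be its component in $G[A_p\cap B_r(v)]$. Then $\frac1{|C_v|}\le\frac1{|C_v^r|}$, and a vertex that is not $(r+1)$-good contributes at most $1$. Hence
$$CC(A_p)=\sum_{v\in A_p}\frac1{|C_v|}\le b+X(p),\qquad X(p)=\sum_{v\in A_p,\ v\ (r+1)\text{-good}}\frac1{|C_v^r|} .$$

**Step 4: the mean.** *Purpose: bring in Lemma 4.* For an $(r+1)$-good $v$, the $r$-ball at $v$ is that of $T_d$, so $C_v^r$ has the law of $C_o^r$, the component of $o$ in $T_d[A\cap B_r(o)]$. In $T_d$ with $o\in A$ there are two cases. If $C_o^r$ contains a vertex at distance $r$ from $o$, it contains the path to it, so $|C_o^r|\ge r+1$. If not, $C_o$ cannot leave the ball, so $C_o^r=C_o$ is finite. Thus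
$$\mathbb E\left[\frac{\mathbf 1_{o\in A}}{|C_o^r|}\right]\le\kappa(p)+\frac1{r+1},\qquad\text{so}\qquad\mathbb EX(p)\le\frac n{2d}+\frac n{r+1}.$$

**Step 5: the fluctuations.** *Purpose: show that $X(p)$ deviates from its mean by only $O(\sqrt n)$ on average, which is what defeats clairvoyance.* $X(p)$ is a function of the independent indicators $\mathbf 1_{U_u\le p}$. Changing the status of one vertex $u$ affects only terms of $(r+1)$-good vertices $v$ with $u\in B_r(v)$, and each term (counted as $0$ if $v$ is inactive) lies in $[0,1]$. How many such $v$ are there? Take a shortest path from $v$ to $u$. All its vertices are at distance at most $r$ from $v$, so all have degree exactly $d$ in $G$. Read backwards, it is a walk of length $i\le r$ from $u$ through vertices of degree $d$, and there are at most $d^i$ such walks of length $i$. So there are at most $M$ such $v$, and $X(p)$ changes by at most $M$. Efron–Stein gives $\operatorname{Var}X(p)\le\frac12nM^2$. Also $N_j$ is binomial with parameters $n,\frac1L$, so $\mathbb EN_j=\frac nL$ and $\operatorname{Var}N_j\le\frac n4$.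

**Step 6: assembly.** *Purpose: apply (7).* By Steps 2 and 3, $\sup_pCC(A_p)\le b+\max_jX(\frac{j-1}L)+\max_jN_j$. Applying (7) to each family of $L$ variables,
$$\mathbb E\sup_pCC(A_p)\le b+\frac n{2d}+\frac n{r+1}+LM\sqrt n+\frac nL+L\sqrt n.\qquad\square$$

## Degenerate graphs that are locally $2k$-regular trees

We now need graphs in $\mathcal F_k$ in which all but $o(n)$ vertices see the $2k$-regular tree. No finite $2k$-regular graph is $k$-degenerate, since it is itself a subgraph of minimum degree $2k>k$. So some vertices must be defective. Cutting a ball out of $T_{2k}$ will not do: for $k\ge2$ its outermost sphere is a positive proportion of the ball (tending to $\frac{2k-2}{2k-1}$). The way out is to build the graph in *layers of bounded size*. Each vertex sends $k$ edges down and $k$ edges up, and only the first few and last few layers are defective. Short cycles are excluded by labelling edges with elements of a finite group that has no short relations.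

**Lemma 6.** For every $R\ge2$ there is a finite group $\Gamma$, $|\Gamma|\ge R+1$, generated by $s_1,\dots,s_k$, such that no nonempty reduced word of length at most $R$ in the $s_i^{\pm1}$ equals $1$.

A word is *reduced* if no letter is next to its inverse. The elements of the free group on $x_1,\dots,x_k$ are the reduced words in $x_i^{\pm1}$; the identity is the empty word $\emptyset$.

*Proof.* **Step 1: the group.** *Purpose: define permutations of a finite set that imitate the free group near the identity.* Let $B$ be the finite set of reduced words of length at most $R$ in that free group. Left multiplication by $x_i$ is an injection from $\{w\in B:x_iw\in B\}$ into $B$. Its domain and image have the same size, hence so do their complements in $B$, and it extends to a permutation $s_i$ of $B$. Then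
$$s_i^{\pm1}(u)=x_i^{\pm1}u\quad\text{whenever }u,\ x_i^{\pm1}u\in B.$$
For the sign $+$ this is the definition. For the sign $-$, put $u'=x_i^{-1}u\in B$; then $x_iu'=u\in B$, so $s_i(u')=u$. Let $\Gamma=\langle s_1,\dots,s_k\rangle\le\mathrm{Sym}(B)$.

**Step 2: no short relations.** *Purpose: test a word on the empty word.* Let $w$ be a nonempty reduced word of length at most $R$. Apply the corresponding permutations, letters from right to left, to $\emptyset$. The intermediate results are the suffixes of $w$, which are reduced words of length at most $R$ and so lie in $B$. The end result is $w\ne\emptyset$. So the word acts nontrivially. Likewise $s_1^j$, $0\le j\le R$, sends $\emptyset$ to $x_1^j$, and these are distinct, so $|\Gamma|\ge R+1$. $\square$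

For $k=1$ we get $B=\{x^{-R},\dots,x^R\}$, and $s_1$ must send $x^R$ to $x^{-R}$. So $\Gamma$ is cyclic of order $2R+1$.

**Lemma 7.** Let $n\ge k$. A graph with vertex order $v_1,\dots,v_n$ in which $v_1,\dots,v_k$ form a clique and every $v_i$, $i>k$, has exactly $k$ earlier neighbours is in $\mathcal F_k$.

*Proof.* The last vertex of any subgraph has degree at most $k$ in it, so the graph is $k$-degenerate. It has $\binom k2+k(n-k)$ edges. Every $k$-degenerate graph on $n\ge k$ vertices has an order in which the $i$-th vertex has at most $\min(i-1,k)$ earlier neighbours, hence at most $\sum_{i=1}^n\min(i-1,k)=\binom k2+k(n-k)$ edges. So no edge can be added. $\square$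

*Proof of Theorem 1(ii).* Fix $r\ge1$, put $R=\max(2r+3,k)$, and take $\Gamma,s_1,\dots,s_k$ from Lemma 6.

**Step 1: a doubly infinite layered graph.** *Purpose: get a $2k$-regular graph with $k$ edges down and $k$ up at each vertex.* Let $H$ be the graph on $\Gamma\times\mathbb Z$ with
$$(g,j)\sim(gs_i,\,j-1),\qquad 1\le i\le k .$$
The $s_i$ are distinct: for $i\ne l$ the reduced word $x_i^{-1}x_l$ has length $2\le R$, so $s_i^{-1}s_l\ne1$. So $(g,j)$ has exactly $k$ neighbours $(gs_i,j-1)$ in layer $j-1$, exactly $k$ neighbours $(gs_i^{-1},j+1)$ in layer $j+1$, and no others. Thus $H$ is $2k$-regular.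

**Step 2: no short cycles.** *Purpose: show that $H$ has no cycle of length at most $2r+3$.* Walk once around a cycle. Each step multiplies the $\Gamma$-coordinate on the right by a letter, $s_i$ when going down and $s_i^{-1}$ when going up. If two consecutive letters were mutually inverse, the walk would return to the previous vertex, which does not happen on a cycle. So the word read is reduced and nonempty. As the walk returns to its start, the word equals $1$ in $\Gamma$. By Lemma 6 its length exceeds $R\ge2r+3$.

**Step 3: balls are trees.** *Purpose: show that every vertex of $H$ is $(r+1)$-good for $d=2k$.* Take a breadth-first tree of an $(r+1)$-ball. An extra edge inside the ball would close a cycle of length at most $2(r+1)+1=2r+3$, contrary to Step 2. So the ball induces a tree. All its vertices at distance at most $r$ from the centre have degree $2k$, so it is the $(r+1)$-ball of $T_{2k}$.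

**Step 4: giving the graph a beginning and an end.** *Purpose: enter $\mathcal F_k$.* Let $G^{(r)}$ be the infinite graph on $\Gamma\times\{0,1,2,\dots\}$ with the edges of $H$ there, together with the $k$-th power of a path on layer $0$: list the layer as $g_1,g_2,\dots$ and join $g_a,g_b$ iff $1\le|a-b|\le k$. Order the vertices layer by layer, layer $0$ in the order of the list and each other layer in some fixed order. Since $|\Gamma|\ge R+1\ge k+1$, the first $k$ vertices lie in layer $0$, and they form a clique. A later vertex of layer $0$ has exactly the $k$ preceding ones as earlier neighbours. A vertex in layer $j\ge1$ has exactly $k$ neighbours in layer $j-1$, none in its own layer, and its other neighbours come later. For $n\ge|\Gamma|$ let $G_n^{(r)}$ be induced by the first $n$ vertices. By Lemma 7, $G_n^{(r)}\in\mathcal F_k$.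

For $k=1$ this is a comb: a path on layer $0$ with one long path growing out of each of its vertices.

**Step 5: few defects.** *Purpose: bound the number $b$ in Proposition 5.* Let $J$ be the last complete layer of $G_n^{(r)}$. Edges change the layer by at most $1$. So if $r+2\le j\le J-r-1$, all paths of length at most $r+1$ from $(g,j)$, in $G_n^{(r)}$ and in $H$, stay in layers $1,\dots,J$. There the two graphs coincide, so $(g,j)$ is $(r+1)$-good by Step 3. The remaining vertices lie in layers $0,\dots,r+1$, in layers $J-r,\dots,J$, or in the incomplete layer $J+1$: at most $2r+4$ layers. (If no $j$ satisfies the condition, then $J\le2r+2$ and there are at most $J+2\le2r+4$ layers in all.) So we may take $b=(2r+4)|\Gamma|$, which does not depend on $n$.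

**Step 6: limits.** *Purpose: remove the error terms, in the right order.* Apply Proposition 5 with $d=2k$ and divide by $n$. Letting $n\to\infty$ with $r,L$ fixed, and then $L\to\infty$,
$$\limsup_{n\to\infty}\frac1n\,\mathbb E_\sigma\max_tCC_{G_n^{(r)}}(\sigma,t)\le\frac1{4k}+\frac1{r+1}.$$
So there are integers $n_1<n_2<\cdots$ such that for every $n\ge n_r$ the graph $G_n^{(r)}$ is defined and its normalized clairvoyant score is at most $\frac1{4k}+\frac2{r+1}$. For $n\ge n_1$ let $r(n)$ be the largest $r$ with $n_r\le n$. Then $r(n)\to\infty$, and $G_n:=G_n^{(r(n))}$ satisfies Theorem 1(ii). With (i) and (1), Theorem 1 is proved. $\blacksquare$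

## Every value between $\frac1{4k}$ and $c_k$ is a limit point

*Proof of Theorem 2.* By Theorem 1(i) and the known upper limit (2), all limit points lie in $[\frac1{4k},c_k]$.

**Step 1: a graph at the top.** *Purpose: have an explicit order on a graph with $f\to c_k$.* For $n>k$ let $P_n$ be $K_k$ joined to $n-k$ independent vertices, with order $u_1,\dots,u_n$, clique first. By Lemma 7, $P_n\in\mathcal F_k$. Stop at $t=\lfloor n/(k+1)\rfloor$. The probability that no clique vertex is active tends to $(\frac k{k+1})^k$, and in that case there are $t$ components. So $\liminf f(P_n)\ge\frac1{k+1}\big(\frac k{k+1}\big)^k=c_k$, and by (2) $f(P_n)\to c_k$.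

**Step 2: a graph at the bottom.** *Purpose: fix the other end.* Let $G_n$ be as in Theorem 1(ii), with its construction order $w_1,\dots,w_n$: $w_1,\dots,w_k$ is a clique and later vertices have exactly $k$ earlier neighbours. Then $f(G_n)\to\frac1{4k}$.

**Step 3: a path of graphs.** *Purpose: walk from $P_n$ to $G_n$ inside $\mathcal F_k$, changing one vertex at a time.* Identify $u_i=w_i$ for $i\le k$. For $0\le m\le n-k$ let
$$H_m=P_n[u_1,\dots,u_{n-m}]\cup G_n[w_1,\dots,w_{k+m}].$$
It has $(n-m)+(k+m)-k=n$ vertices. In the order $u_1,\dots,u_{n-m},w_{k+1},\dots,w_{k+m}$ the first $k$ vertices form a clique and each later vertex has exactly $k$ earlier neighbours, so $H_m\in\mathcal F_k$ by Lemma 7. Moreover $H_0=P_n$ and $H_{n-k}=G_n$.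

**Step 4: small steps.** *Purpose: show $|f(H_m)-f(H_{m+1})|\le\frac kn$ for $0\le m<n-k$.* We have $H_m-u_{n-m}=H_{m+1}-w_{k+m+1}$. Here $u_{n-m}$ is not in the clique, so it has degree $k$ in $H_m$. And $w_{k+m+1}$ is last in the order of $H_{m+1}$, so it has degree $k$ there. Identify the two removed vertices to one vertex $v$, so that both graphs have the same vertex set. Let $S$ be a set of active vertices. If $v\notin S$, the two component counts are equal. If $v\in S$, each equals $CC(S\setminus\{v\})+1-c$, where $c\in\{0,\dots,k\}$ is the number of components of the rest that contain a neighbour of $v$ in that graph. So the counts differ by at most $k$ in every case. Hence every stopping algorithm has scores on the two graphs that differ by at most $k$, and so do the maxima.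

**Step 5: filling the interval.** *Purpose: conclude.* By Step 4, every value between $f(G_n)$ and $f(P_n)$ is within $\frac kn$ of some $f(H_m)$. Given $y\in[\frac1{4k},c_k]$, let $y_n$ be the point nearest to $y$ in the closed interval with ends $f(G_n)$ and $f(P_n)$. These ends tend to $\frac1{4k}$ and $c_k$, so $y_n\to y$, and there are $m(n)$ with $f(H_{m(n)})\to y$. $\blacksquare$

For $k=1$ the interval is the point $\frac14$. For $k\ge2$ it is non-degenerate: $c_2=\frac4{27}>\frac18$, and for $k\ge3$ we have $c_k=\frac1{(k+1)(1+1/k)^k}\ge\frac1{e(k+1)}>\frac1{4k}$, the last step because $k(4-e)>e$ for $k\ge3$.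

## Short cycles and near-extremal graphs

*Proof of Theorem 3(a).* Let $n=|G_n|$, and let $t_0\sim\frac n{2k}$ be the time from Theorem 1(i).

**Step 1: keep the cycle rank.** *Purpose: show that near-extremality makes the expected cycle rank small.* Let $\mathrm{cyc}_n$ be the cycle rank of the active part at time $t_0$. Using the identity (4) in place of the inequality "components $\ge$ vertices $-$ edges" in (3),
$$\max_{\mathcal A}CC_{G_n}(\mathcal A)\ge\frac n{4k}+\frac12+\mathbb E\,\mathrm{cyc}_n .$$
The left side is $\frac n{4k}+o(n)$ by assumption, so $\mathbb E\,\mathrm{cyc}_n=o(n)$.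

**Step 2: short cycles survive.** *Purpose: bound $\mathbb E\,\mathrm{cyc}_n$ below.* Let $m$ be the maximum number of pairwise edge-disjoint cycles of length at most $\ell$ in $G_n$, and take $m$ such cycles. Those that are fully active at time $t_0$ have disjoint edge sets, so they are linearly independent in the cycle space of the active graph, whose dimension is $\mathrm{cyc}_n$. So $\mathrm{cyc}_n$ is at least the number of fully active cycles. A cycle of length $l\le\ell$ is fully active with probability $\prod_{i=0}^{l-1}\frac{t_0-i}{n-i}$. For $n$ large all factors with $i<\ell$ lie in $[0,1]$, so extending the product to $i=\ell-1$ only lowers it. Hence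
$$\mathbb E\,\mathrm{cyc}_n\ge m\prod_{i=0}^{\ell-1}\frac{t_0-i}{n-i}=m\big((2k)^{-\ell}+o(1)\big),$$
and $m=o(n)$. $\blacksquare$

*Proof of Theorem 3(b).* **Step 1: rooted and unrooted balls.** *Purpose: match the hypothesis with the word "good".* For $\rho\ge1$, the root is the only vertex of the $\rho$-ball of $T_{2k}$ with all other vertices within distance $\rho$: a vertex at distance $i\ge1$ from the root is at distance $\rho+i$ from a leaf in another branch. In $G[B_\rho(v)]$ the vertex $v$ has all others within distance $\rho$. So any isomorphism sends $v$ to the root, and the hypothesis says that for each $\rho\ge 1$ all but $o(|G_n|)$ vertices are $\rho$-good for $d=2k$.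

**Step 2: both bounds.** *Purpose: combine what we have.* The lower bound is Theorem 1(i). For the upper bound write $n=|G_n|$ and fix $r,L$. The number $b$ of vertices that are not $(r+1)$-good is $o(n)$. By (1) and Proposition 5 with $d=2k$,
$$f(G_n)\le\frac1{4k}+\frac1{r+1}+\frac1L+\frac bn+\frac{L(M+1)}{\sqrt n}.$$
Letting $n\to\infty$ and then $r,L\to\infty$ gives $\limsup f(G_n)\le\frac1{4k}$. $\blacksquare$
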